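\title{Meridians and generalized torsion in Dehn surgeries on torus knots}

\begin{abstract}
A non-trivial element of a group is a generalized torsion element if some non-empty product of its conjugates is the identity. Does the meridian of a non-trivial knot $K\subset S^3$ become a generalized torsion element of $\pi_1(K(r))$ for every surgery slope $r\neq 0,\infty$, or at least whenever $|r|$ is large? We show that the answer to both parts is no. For the positive torus knot $T_{p,q}$ the meridian is a generalized torsion element of $\pi_1(T_{p,q}(r))$ exactly when $r\ge pq-p-q$, and for the square knot this happens for no rational slope. Below the threshold we construct actions on the real line in which the meridian moves every point to the right. From the threshold on we write down the products of conjugates, using weighted trees.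
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $g$ be an element of a group $\Gamma$, and let $C^+(g)$ be the set of all products
\[
(x_1gx_1^{-1})(x_2gx_2^{-1})\cdots(x_kgx_k^{-1}),\qquad k\ge1,\quad x_1,\dots,x_k\in\Gamma .
\]
The element $g$ is a \emph{generalized torsion element} if $g\neq1$ and $1\in C^+(g)$. Taking all $x_i=1$ shows that non-trivial elements of finite order are examples. Inverting a product shows that $g$ is a generalized torsion element if and only if $g^{-1}$ is. The notion measures whether $g$ can be given a sign that survives conjugation: if $\Gamma$ has a total order invariant under left and right multiplication and $g>1$, then every element of $C^+(g)$ is greater than $1$, so such a group has no generalized torsion elements.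

Let $K\subset S^3$ be an oriented knot with tubular neighborhood $N(K)$, exterior $E(K)=S^3-\mathrm{Int}\,N(K)$ and group $G(K)=\pi_1(E(K))$, based at a point of $\partial N(K)$. The meridian $\mu$ and the preferred longitude $\lambda$ are the curves on $\partial N(K)$ determined as follows: $\mu$ bounds a disk in $N(K)$ and has linking number $+1$ with $K$, while $\lambda$ is parallel to $K$ and has linking number $0$ with it. They commute in $G(K)$. The abelianization is a homomorphism $\varepsilon\colon G(K)\to\mathbb Z$ with $\varepsilon(\mu)=1$ and $\varepsilon(\lambda)=0$. For a slope $r=m/n\in\mathbb Q\cup\{\infty\}$ in lowest terms, the manifold $K(r)$ obtained by $r$-Dehn surgery is the union of $E(K)$ and a solid torus whose meridian disk is bounded by the curve $\mu^m\lambda^n$. Thus $\pi_1(K(r))$ is the quotient of $G(K)$ by the relation $\mu^m\lambda^n=1$, and $H_1(K(r))=\mathbb Z/m\mathbb Z$ is generated by $\mu$. We write $\mu$ also for the image of the meridian in $\pi_1(K(r))$. For rational $r=m/n$ we always take $n\ge1$. Reversing the orientation of $K$ inverts both $\mu$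 and $\lambda$, so it affects nothing below.

The following question comes from Ito, Motegi and Teragaito \cite{IMT}.

\medskip
\noindent\textbf{Question.} \emph{Let $K$ be a non-trivial knot in $S^3$. Is $\mu$ a generalized torsion element of $\pi_1(K(r))$ for every $r\neq0,\infty$? In particular, is this so when $|r|$ is sufficiently large?}
\medskip

The excluded cases are those that fail for a visible reason. For $r=\infty$ the relation is $\mu=1$. For $r=0$ the map $\varepsilon$ descends to $\pi_1(K(0))$ and sends a product of $k$ conjugates of $\mu$ to $k>0$. For the trivial knot $\pi_1(K(m/n))=\mathbb Z/m\mathbb Z$, so $\mu$ is trivial when $m=\pm1$, and is a torsion element when $|m|\ge2$. For $r\ne0$ homology no longer obstructs; it only requires the number of conjugates to be a multiple of $m$. One might then argue for a positive answer as follows. The group $G(K)$ is generated by conjugates of $\mu$, so $\lambda$ is a product of conjugates of $\mu$ and of $\mu^{-1}$, in equal numbers. If a high power of $\mu$ absorbs the negative factors, so that $\mu^N\lambda\in C^+(\mu)$ in $G(K)$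 for some $N$, then for $m/n\ge N$ the relator $\mu^m\lambda^n=(\mu^N\lambda)^n\mu^{m-nN}$ itself lies in $C^+(\mu)$, and so $1\in C^+(\mu)$ in $\pi_1(K(m/n))$. For the positive torus knot $T_{p,q}$ this works with $N=pq$ (Example~\ref{ex:pq}). However, large negative slopes would need the opposite absorption, of the positive factors by a power of $\mu^{-1}$, and nothing in this argument supplies both.

Throughout, $p,q\ge2$ are coprime integers, $T_{p,q}$ is the positive torus knot and $T_{p,-q}$ is its mirror image. The genus of $T_{p,q}$ is $g(T_{p,q})=(p-1)(q-1)/2$, so that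
\[
pq-p-q=2g(T_{p,q})-1\ge1 ;
\]
the inequality holds because $(p-1)(q-1)\ge2$ for distinct $p,q\ge2$.

\begin{theorem}\label{thm:torus}
Let $r\in\mathbb Q$. The meridian $\mu$ is a generalized torsion element of $\pi_1(T_{p,q}(r))$ if and only if $r\ge pq-p-q$. Moreover, if $r=m/n>pq-p-q$ in lowest terms, then $\mu^m\lambda^n$ is already a product of $m$ conjugates of $\mu$ in $G(T_{p,q})$. Thus $1$ is a product of exactly $m$ conjugates of $\mu$ in $\pi_1(T_{p,q}(r))$, and $m$ is the least possible number.

For $T_{p,-q}$, the meridian is a generalized torsion element of $\pi_1(T_{p,-q}(r))$ if and only if $r\le-(pq-p-q)$.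
\end{theorem}

\begin{theorem}\label{thm:sum}
\begin{enumerate}
\item[(a)] Let $K=T_{p,q}\#T_{p,-q}\#J$, where $J$ is any knot, possibly trivial. For every $r\in\mathbb Q$ the meridian is not a generalized torsion element of $\pi_1(K(r))$.
\item[(b)] Let $K$ be a knot with meridian $\mu_K$ and longitude $\lambda_K$, and let $\mu,\lambda$ be those of $T_{p,q}$. Suppose that $\varphi\colon G(K)\to G(T_{p,q})$ is a homomorphism with $\varphi(\mu_K)=\mu$ and $\varphi(\lambda_K)=\lambda^{\ell}$, where $\ell\ge1$. Then the meridian is not a generalized torsion element of $\pi_1(K(r))$ for any rational $r<\ell(pq-p-q)$.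
\end{enumerate}
\end{theorem}

For $(p,q)=(2,3)$ the threshold $pq-p-q$ equals $1$, and the two theorems answer the question.

\begin{corollary}\label{cor:answer}
Both parts of the question have a negative answer. For the trefoil $T_{2,3}$ the meridian is not a generalized torsion element of $\pi_1(T_{2,3}(r))$ for any rational $r<1$, hence for slopes with $|r|$ arbitrarily large. For the square knot $K=T_{2,3}\#T_{2,-3}$ it is not a generalized torsion element of $\pi_1(K(r))$ for any $r\in\mathbb Q$.
\end{corollary}

All negative results are proved in the form $1\notin C^+(\mu)$. This form is the one that passes through homomorphisms: $\varphi\colon\Gamma\to\Gamma'$ maps $C^+(g)$ into $C^+(\varphi(g))$, so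
\begin{equation}\label{eq:pullback}
1\notin C^+(\varphi(g))\ \text{ in }\Gamma'\quad\Longrightarrow\quad 1\notin C^+(g)\ \text{ in }\Gamma .
\end{equation}
The bare statement that $\varphi(g)$ is not a generalized torsion element would not suffice, since it also holds when $\varphi(g)=1$.

Section~\ref{sec:group} describes $G(T_{p,q})$ and its peripheral elements. Section~\ref{sec:actions} treats the slopes below the threshold, Section~\ref{sec:sums} deduces Theorem~\ref{thm:sum}, and Section~\ref{sec:trees} treats the remaining slopes and completes the proof of Theorem~\ref{thm:torus}.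

\section{The group of a torus knot}\label{sec:group}

From now on $G=G(T_{p,q})$, and $\mu,\lambda$ are the meridian and longitude of $T_{p,q}$.

\begin{lemma}\label{lem:group}
The group $G$ has the presentation $\langle x,y\mid x^p=y^q\rangle$, in which the central element $h=x^p=y^q$ equals $\mu^{pq}\lambda$, and $\mu=x^ay^b$ for every pair of integers $a,b$ with $aq+bp=1$.
\end{lemma}

\begin{proof}
Write $S^3=V_1\cup V_2$ as the union of two solid tori along the standard torus $\Sigma$, with $K=T_{p,q}\subset\Sigma$ running $p$ times along $V_1$ and $q$ times along $V_2$. Then $A=\Sigma-\mathrm{Int}\,N(K)$ is an annulus, each $V_i'=V_i-\mathrm{Int}\,N(K)$ is a solid torus, $E(K)=V_1'\cup V_2'$ and $V_1'\cap V_2'=A$. The meridian meets each of the two components of $\partial A$ once. Take the base point $z_0$ to be the intersection point at which the oriented meridian enters $V_1$. The component of $\partial A$ through $z_0$, oriented parallel to $K$, generates $\pi_1(A)$; it is the $p$-th power of a generator $x$ of $\pi_1(V_1')$ and the $q$-th power of a generator $y$ of $\pi_1(V_2')$.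 Van Kampen's theorem gives the presentation, and $h$ is central because it is a power of each generator.

The loop $h$ lies on $\partial N(K)$ and is parallel to $K$, so $h=\mu^j\lambda$ with $j$ its linking number with $K$. The core of $V_1$ has linking number $\pm q$ with $K$, so $j=\pm pq$, and the sign is $+$ for the positive torus knot. Hence $\varepsilon(h)=pq$, $\varepsilon(x)=q$ and $\varepsilon(y)=p$.

The meridian is $\kappa_1\kappa_2$, where the arc $\kappa_1\subset V_1'$ runs from $z_0$ to the other component of $\partial A$ and the arc $\kappa_2\subset V_2'$ runs back. Let $\delta\subset A$ be an arc from $z_0$ to the endpoint of $\kappa_1$. Then $\mu=(\kappa_1\delta^{-1})(\delta\kappa_2)$ is a loop in $V_1'$ followed by a loop in $V_2'$, so $\mu=x^ay^b$ for some $a,b$, and applying $\varepsilon$ gives $aq+bp=1$. As $p,q$ are coprime, the other solutions are $(a+jp,\,b-jq)$ with $j\in\mathbb Z$, and $x^{a+jp}y^{b-jq}=x^ah^jh^{-j}y^b=\mu$.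
\end{proof}

For integers $m$ and $n\ge1$ put
\begin{equation}\label{eq:d}
d=pqn-m,\qquad\text{so that}\qquad \mu^m\lambda^n=h^n\mu^{-d}.
\end{equation}
The surgery relation thus reads $\mu^d=h^n$: it compares the meridian with the central element. The condition $m/n<pq-p-q$ becomes $d>n(p+q)$.

\medskip\noindent\emph{Mirror images.} An orientation-reversing homeomorphism of $S^3$ carries $T_{p,-q}$ to $T_{p,q}$. It reverses linking numbers, so with the transported orientation of the knot it sends the longitude to the longitude and the meridian to the inverse of the meridian. This gives an isomorphism $\pi_1(T_{p,-q}(r))\cong\pi_1(T_{p,q}(-r))$ sending the meridian to $\mu^{-1}$. Since $1\in C^+(g)$ if and only if $1\in C^+(g^{-1})$, every statement about $T_{p,q}$ at the slope $-r$ yields the same statement about $T_{p,-q}$ at the slope $r$.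

\section{Actions on the line}\label{sec:actions}

Let $\mathrm{Homeo}^+(\mathbb R)$ be the group of increasing homeomorphisms of $\mathbb R$. We need a sign for $\mu$ that conjugation preserves, and moving every point of the line to the right is such a sign.

\begin{lemma}\label{lem:criterion}
Let $\rho\colon\Gamma\to\mathrm{Homeo}^+(\mathbb R)$ be a homomorphism and $g\in\Gamma$ an element with $\rho(g)(t)>t$ for all $t\in\mathbb R$. Then $1\notin C^+(g)$.
\end{lemma}

\begin{proof}
If $f(t)>t$ for all $t$ and $\kappa$ is an increasing homeomorphism, then $\kappa f\kappa^{-1}(t)>\kappa\kappa^{-1}(t)=t$. If $f_1,f_2$ both move every point to the right, then $f_1f_2(t)>f_2(t)>t$. So $\rho$ sends each element of $C^+(g)$ to a map without fixed points.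
\end{proof}

The aim of this section is the following statement. The integers $m,n$ in it need not be coprime; Theorem~\ref{thm:sum}(b) uses this freedom.

\begin{proposition}\label{prop:action}
Let $m$ and $n\ge1$ be integers with $m<n(pq-p-q)$. There is a homomorphism $\rho\colon G\to\mathrm{Homeo}^+(\mathbb R)$ with $\rho(\mu^m\lambda^n)=1$ and $\rho(\mu)(t)>t$ for all $t\in\mathbb R$.
\end{proposition}

For coprime $m,n$ such a $\rho$ factors through $\pi_1(T_{p,q}(m/n))$, so Lemma~\ref{lem:criterion} gives the following.

\begin{corollary}\label{cor:below}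
If $r\in\mathbb Q$ and $r<pq-p-q$, then $1\notin C^+(\mu)$ in $\pi_1(T_{p,q}(r))$.
\end{corollary}

Let $\sigma_s(t)=t+s$ be translation by $s$, and $\sigma=\sigma_1$. The first actions to try are by translations: $x\mapsto\sigma_{k/p}$ and $y\mapsto\sigma_{k/q}$ with $k\ge 1$ send $h$ to $\sigma^k$ and $\mu$ to $\sigma_{k/(pq)}$. The relation $\mu^d=h^n$ then holds only for $d=pqn$, which is the slope $0$. To reach other slopes we keep the image of $x$ and conjugate the image of $y$ by a homeomorphism that commutes with $\sigma$. The relation $x^p=y^q$ survives, and the image of $\mu$ changes. The difficulty is to control this image exactly, since its $d$-th power has to equal $\sigma^{kn}$. We therefore work in a group of homeomorphisms coming from $2\times2$ matrices, where a trace determines the conjugacy class.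

\subsection{Lifts of matrices}

Let $\omega(t)=(\cos\pi t,\sin\pi t)$, so that $\omega\colon\mathbb R\to S^1$ is a covering map with period $2$ and $\omega(t+1)=-\omega(t)$. A matrix $M\in SL_2(\mathbb R)$ acts on rays from the origin. A \emph{lift} of $M$ is a continuous map $g\colon\mathbb R\to\mathbb R$ such that $M\omega(t)$ is a positive multiple of $\omega(g(t))$ for all $t$. Lifts exist by covering space theory, and two lifts of $M$ differ by a power of $\sigma^2$. The translation $\sigma_s$ is a lift of $R(\pi s)$, where $R(\phi)$ denotes rotation by the angle $\phi$. Let $\mathcal L$ be the set of all lifts of all matrices in $SL_2(\mathbb R)$.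

\begin{lemma}\label{lem:lifts}
\begin{enumerate}
\item[(a)] The set $\mathcal L$ is a subgroup of $\mathrm{Homeo}^+(\mathbb R)$ in which $\sigma$ is central. If $g,g'$ are lifts of $M,M'$, then $gg'$ is a lift of $MM'$ and $g^{-1}$ is a lift of $M^{-1}$.
\item[(b)] Let $g$ be a lift of a matrix $M$ with $|\mathrm{tr}\,M|<2$. Then $g(t)-t\notin\mathbb Z$ for all $t$. If $0<g(t)-t<1$ for all $t$, then $g$ is conjugate in $\mathcal L$ to $\sigma_\psi$, where $\psi\in(0,1)$ is determined by $\cos\pi\psi=\frac12\mathrm{tr}\,M$.
\end{enumerate}
\end{lemma}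

\begin{proof}
(a) Let $g$ be a lift of $M$ and write $M\omega(t)=\nu(t)\,\omega(g(t))$ with $\nu(t)=|M\omega(t)|>0$. Both $\nu$ and $g$ are smooth. Since $\det M=1$,
\[
\pi=\det(\omega,\omega')=\det(M\omega,M\omega')=\pi\nu^2g',
\]
so $g$ is strictly increasing. From $M\omega(t+1)=-M\omega(t)$ we see that $g(t+1)-g(t)$ is an odd integer, and it is positive. If it were at least $3$, some $s\in(t,t+1)$ would satisfy $g(s)=g(t)+1$; then $M\omega(s)$ would be a negative multiple of $M\omega(t)$, so $\omega(s)=-\omega(t)$, which is false for $0<s-t<1$. Hence $g(t+1)=g(t)+1$. So $g$ commutes with $\sigma$ and is onto, hence a homeomorphism. The statements on products and inverses follow by substituting into the definition.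

(b) If $g(t)-t\in\mathbb Z$, then $\omega(t)$ is a real eigenvector of $M$. There is none, because the characteristic polynomial has discriminant $(\mathrm{tr}\,M)^2-4<0$. The eigenvalues are $e^{\pm i\phi}$ with $\phi$ real. Let $\xi+i\eta$ be an eigenvector for $e^{i\phi}$, with $\xi,\eta\in\mathbb R^2$; these are linearly independent, as otherwise $M$ would have a real eigenvector. Comparing real and imaginary parts gives $M\xi=\cos\phi\,\xi-\sin\phi\,\eta$ and $M\eta=\sin\phi\,\xi+\cos\phi\,\eta$, so $M$ has the matrix $R(-\phi)$ in the basis $(\xi,\eta)$. After replacing $(\eta,\phi)$ by $(-\eta,-\phi)$ if necessary and rescaling, the basis has determinant $1$. So $M=BR(\pi s)B^{-1}$ with $B\in SL_2(\mathbb R)$ and $s\in\mathbb R$. For a lift $\kappa$ of $B$, the map $\kappa^{-1}g\kappa$ is a lift of $R(\pi s)$, hence equals $\sigma_\psi$ with $\psi\in s+2\mathbb Z$, and $\mathrm{tr}\,M=2\cos\pi\psi$. Finally, apply $\kappa^{-1}$, which is increasing and commutes with $\sigma$, to $\kappa(0)<g(\kappa(0))<\kappa(0)+1$. The result is $0<\psi<1$.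
\end{proof}

\subsection{A product of two rotations}

For $\tau\in\mathbb R$ let $D_\tau=\mathrm{diag}(e^\tau,e^{-\tau})$, and let $\widetilde D_\tau$ be the lift of $D_\tau$ that fixes $0$. For real $\alpha,\beta$ put
\[
g_\tau=\sigma_\alpha\,\widetilde D_\tau\,\sigma_\beta\,\widetilde D_\tau^{-1}\in\mathcal L ,
\]
so that $g_0=\sigma_{\alpha+\beta}$. The map $g_\tau$ is a lift of
\[
M_\tau=\begin{pmatrix}\cos\pi\alpha&-\sin\pi\alpha\\ \sin\pi\alpha&\cos\pi\alpha\end{pmatrix}
\begin{pmatrix}\cos\pi\beta&-e^{2\tau}\sin\pi\beta\\ e^{-2\tau}\sin\pi\beta&\cos\pi\beta\end{pmatrix},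
\]
whose diagonal entries are $\cos\pi\alpha\cos\pi\beta-e^{\mp2\tau}\sin\pi\alpha\sin\pi\beta$. Its half-trace is therefore
\begin{equation}\label{eq:trace}
f(\tau)=\cos\pi\alpha\cos\pi\beta-\cosh(2\tau)\sin\pi\alpha\sin\pi\beta,\qquad f(0)=\cos\pi(\alpha+\beta).
\end{equation}
The sign of $\sin\pi\alpha\sin\pi\beta$ decides whether the deformation slows the translation $g_0$ down or speeds it up.

\begin{lemma}\label{lem:rotations}
Let $0<\alpha+\beta<1$ and $0<\alpha<1$. Suppose that either
\begin{enumerate}
\item[(i)] $-1<\beta<0$ and $0<\psi<\alpha+\beta$, or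
\item[(ii)] $0<\beta<1$ and $\alpha+\beta<\psi<1$.
\end{enumerate}
Then there is $\tau_0>0$ such that $g_{\tau_0}$ is conjugate in $\mathcal L$ to $\sigma_\psi$.
\end{lemma}

\begin{proof}
In case (i), $\sin\pi\alpha\sin\pi\beta<0$, so $f$ increases on $[0,\infty)$ from $\cos\pi(\alpha+\beta)$ to $+\infty$, and $\cos\pi\psi>\cos\pi(\alpha+\beta)$. In case (ii), $\sin\pi\alpha\sin\pi\beta>0$, so $f$ decreases from $\cos\pi(\alpha+\beta)$ to $-\infty$, and $\cos\pi\psi<\cos\pi(\alpha+\beta)$. In both cases there is $\tau_0>0$ with $f(\tau_0)=\cos\pi\psi$, and on $[0,\tau_0]$ the values of $f$ lie between $\cos\pi(\alpha+\beta)$ and $\cos\pi\psi$, hence in $(-1,1)$.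

The trace fixes only the cosine of the translation length; continuity selects the length itself. The map $(\tau,t)\mapsto D_\tau\omega(t)/|D_\tau\omega(t)|$ from $\mathbb R^2$ to $S^1$ has a continuous lift $F$ through $\omega$ with $F(0,0)=0$. As $D_\tau\omega(0)$ is a positive multiple of $\omega(0)$, the function $F(\tau,0)$ takes values in $2\mathbb Z$ and so vanishes. Thus $\widetilde D_\tau(t)=F(\tau,t)$ is jointly continuous. So is $\widetilde D_\tau^{-1}=\widetilde D_{-\tau}$, the equality holding because both sides are lifts of $D_{-\tau}$ fixing $0$. Hence $g_\tau(t)-t$ is continuous on $[0,\tau_0]\times\mathbb R$. It avoids $\mathbb Z$ by Lemma~\ref{lem:lifts}(b), and it equals $\alpha+\beta\in(0,1)$ for $\tau=0$, so all its values lie in $(0,1)$. By Lemma~\ref{lem:lifts}(b), $g_{\tau_0}$ is conjugate to $\sigma_{\psi'}$ with $\psi'\in(0,1)$ and $\cos\pi\psi'=\cos\pi\psi$, whence $\psi'=\psi$.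
\end{proof}

\subsection{The representations}

For an integer $k\ge1$ and $\tau\ge0$ define $\rho_{k,\tau}\colon G\to\mathcal L$ by
\[
\rho_{k,\tau}(x)=\sigma_{k/p},\qquad\rho_{k,\tau}(y)=\widetilde D_\tau\,\sigma_{k/q}\,\widetilde D_\tau^{-1}.
\]
This is well defined, with $\rho_{k,\tau}(h)=\sigma^k$, because $\rho_{k,\tau}(y)^q=\widetilde D_\tau\sigma^k\widetilde D_\tau^{-1}=\sigma^k=\rho_{k,\tau}(x)^p$.

\begin{lemma}\label{lem:enough}
Let $m$ and $n\ge1$ be integers with $d=pqn-m>0$, and let $\psi=kn/d$. If $\rho_{k,\tau}(\mu)$ is conjugate in $\mathcal L$ to $\sigma_\psi$, then $\rho=\rho_{k,\tau}$ has the two properties of Proposition~\ref{prop:action}.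
\end{lemma}

\begin{proof}
The element $\rho(\mu)^d$ is conjugate in $\mathcal L$ to $\sigma_{d\psi}=\sigma^{kn}$, which is central in $\mathcal L$, so $\rho(\mu)^d=\sigma^{kn}=\rho(h)^n$. By \eqref{eq:d}, $\rho(\mu^m\lambda^n)=1$. Since $\psi>0$, a conjugate of $\sigma_\psi$ by an increasing homeomorphism moves every point to the right.
\end{proof}

Solving $\psi=kn/d$ for the slope gives $m/n=pq-k/\psi$. Slowing down from the initial value $\psi=k/(pq)$ therefore produces negative slopes, and speeding up produces positive ones.

\begin{example}[the trefoil]\label{ex:trefoil-action}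
Let $(p,q)=(2,3)$, so $G=\langle x,y\mid x^2=y^3\rangle$ and $\mu=xy^{-1}$. For $k=1$ we have $\rho_{1,\tau}(\mu)=g_\tau$ with $\alpha=\frac12$, $\beta=-\frac13$, and \eqref{eq:trace} gives $f(\tau)=\frac{\sqrt3}2\cosh2\tau$. The slope $-1$ imposes $\mu^7=h$ and asks for $\psi=\frac17$, slightly less than the initial value $\frac16$. This is attained when $\cosh2\tau=\frac2{\sqrt3}\cos\frac\pi7$. As $\psi$ runs through $(0,\frac16)$, the slope $6-1/\psi$ runs through $(-\infty,0)$.

The slope $\frac12$ imposes $\mu^{11}=h^2$. With $k=1$ it asks for $\psi=\frac2{11}$, and $\cos\frac{2\pi}{11}<\frac{\sqrt3}2\le f(\tau)$, so this family does not reach it. With $k=5$, centrality of $\sigma$ gives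
\[
\rho_{5,\tau}(\mu)=\sigma_{5/2}\,\widetilde D_\tau\,\sigma_{-5/3}\,\widetilde D_\tau^{-1}=\sigma_{1/2}\,\widetilde D_\tau\,\sigma_{1/3}\,\widetilde D_\tau^{-1},
\]
so now $\alpha=\frac12$, $\beta=\frac13$ and $f(\tau)=-\frac{\sqrt3}2\cosh2\tau$. Every $\psi\in(\frac56,1)$ occurs, among them the required value $\frac{10}{11}$. The slope $6-5/\psi$ runs through $(0,1)$, and the family ends at the threshold $1$, where $f$ reaches $-1$.
\end{example}

The choice of $k$ in general comes from the same computation. Moving integer translations from one factor to the other, we can write $\rho_{k,\tau}(\mu)=\sigma_{ka/p}\widetilde D_\tau\sigma_{kb/q}\widetilde D_\tau^{-1}$ as $g_\tau$ with $\alpha=i/p$ and $\beta=j/q$, where $iq+jp=k$. Case (ii) of Lemma~\ref{lem:rotations} needs $i,j\ge1$, so $k\ge p+q$. As $\psi\to1$ the slope $pq-k/\psi$ tends to $pq-k$, so $k=p+q$ gives the longest interval of slopes.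

\begin{proof}[Proof of Proposition~\ref{prop:action}]
\emph{The case $m=0$.} Take $\rho(g)=\sigma^{\varepsilon(g)}$. Then $\rho(\lambda^n)=1$ and $\rho(\mu)=\sigma$.

\emph{The case $m<0$.} Take $k=1$. Since $aq\equiv1\pmod p$ and $p\ge2$, we can choose the solution of $aq+bp=1$ with $0<a<p$. Then $2\le aq\le pq-q$, so $b=(1-aq)/p$ satisfies $-q<b<0$. We have $\rho_{1,\tau}(\mu)=g_\tau$ with $\alpha=a/p\in(0,1)$, $\beta=b/q\in(-1,0)$ and $\alpha+\beta=1/(pq)$. As $d=pqn-m>pqn$, the number $\psi=n/d$ lies in $(0,1/(pq))$. Lemma~\ref{lem:rotations}(i) and Lemma~\ref{lem:enough} give $\rho$.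

\emph{The case $0<m<n(pq-p-q)$.} Take $k=p+q$. From $aq+bp=1$,
\[
\frac{ka}p=a+\frac{1-bp}p=(a-b)+\frac1p,\qquad\frac{kb}q=\frac{1-aq}q+b=(b-a)+\frac1q .
\]
The central factors $\sigma^{a-b}$ and $\sigma^{b-a}$ cancel, so $\rho_{k,\tau}(\mu)=g_\tau$ with $\alpha=1/p$ and $\beta=1/q$. Here $\alpha+\beta<1$ because $pq-p-q>0$. Let $\psi=n(p+q)/d$. The inequality $m<n(pq-p-q)$ gives $d>n(p+q)$, that is, $\psi<1$. The inequality $m>0$ gives $d<pqn$, that is, $\psi>1/p+1/q$. Lemma~\ref{lem:rotations}(ii) and Lemma~\ref{lem:enough} give $\rho$.
\end{proof}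

\begin{remark}
The hypothesis $p,q\ge2$ makes $\sin\pi\alpha\sin\pi\beta$ non-zero, so that the trace moves. For $p=1$ the knot is trivial, $pq-p-q=-1$, and Corollary~\ref{cor:below} fails: $\mu$ has order $2$ in $\pi_1(K(-2))$.
\end{remark}

\section{Connected sums and maps to torus knot groups}\label{sec:sums}

An action of $G$ on the line pulls back along any homomorphism that respects the peripheral elements. We prove part (b) of Theorem~\ref{thm:sum} in this way, and then part (a) by projecting onto a summand.

\begin{proof}[Proof of Theorem~\ref{thm:sum}(b)]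
Let $r=m/n<\ell(pq-p-q)$ in lowest terms. Then $\ell n\ge1$ and $m<\ell n(pq-p-q)$, so Proposition~\ref{prop:action} applies to the pair $(m,\ell n)$ and gives $\rho$ with $\rho(\mu^m\lambda^{\ell n})=1$. Since $\varphi(\mu_K^m\lambda_K^n)=\mu^m\lambda^{\ell n}$, the homomorphism $\rho\varphi$ factors through $\pi_1(K(r))$, and $\rho\varphi(\mu_K)=\rho(\mu)$ moves every point to the right. By Lemma~\ref{lem:criterion}, $1\notin C^+(\mu_K)$ in $\pi_1(K(r))$.
\end{proof}

Recall the group of a connected sum $K=K_1\#K_2$; see Burde and Zieschang \cite{BZ}. If $\mu_i,\lambda_i$ are the meridian and longitude of $K_i$, then $G(K)$ is the amalgamated product $G(K_1)*_{\mu_1=\mu_2}G(K_2)$ over the infinite cyclic group generated by the meridian, with $\mu_K=\mu_1=\mu_2$ and $\lambda_K=\lambda_1\lambda_2$.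

\begin{proof}[Proof of Theorem~\ref{thm:sum}(a)]
Let $K=K_1\#K_2$. The identity of $G(K_1)$ and the map $G(K_2)\to G(K_1)$, $g\mapsto\mu_1^{\varepsilon(g)}$, agree on the amalgamated subgroup. They define a homomorphism $G(K)\to G(K_1)$ with $\mu_K\mapsto\mu_1$ and $\lambda_K=\lambda_1\lambda_2\mapsto\lambda_1$. It sends $\mu_K^m\lambda_K^n$ to $\mu_1^m\lambda_1^n$, so it induces a homomorphism $\pi_1(K(r))\to\pi_1(K_1(r))$ taking meridian to meridian. By \eqref{eq:pullback}, if $1\notin C^+(\mu_1)$ in $\pi_1(K_1(r))$, then $1\notin C^+(\mu_K)$ in $\pi_1(K(r))$.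

Let $K=T_{p,q}\#T_{p,-q}\#J$. If $r<pq-p-q$, take $K_1=T_{p,q}$ and use Corollary~\ref{cor:below}. If $r>-(pq-p-q)$, take $K_1=T_{p,-q}$ and use the mirror image of Corollary~\ref{cor:below}. Since $pq-p-q>0$, every rational $r$ satisfies one of the two inequalities.
\end{proof}

\begin{remark}
Exponents $\ell>1$ occur. For $K=T_{p,q}\#T_{p,q}$ the identity on each factor defines $\varphi\colon G*_{\mu}G\to G$ with $\varphi(\lambda_K)=\lambda^2$, so part (b) covers all $r<2(pq-p-q)$. The hypothesis $\ell\ge1$ cannot be relaxed to $\ell\geq 0$: the map $g\mapsto\mu^{\varepsilon(g)}$ exists for every $K$ and has $\ell=0$, while for $K=T_{2,-3}$ the meridian is a generalized torsion element at the slope $-1<0$ by Theorem~\ref{thm:torus}.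
\end{remark}

\section{Products of conjugates and weighted trees}\label{sec:trees}

It remains to treat the slopes $r\ge pq-p-q$, where we must exhibit products of conjugates of $\mu$ that are trivial.

\subsection{An invariant order on $G$}

Let $P=C^+(\mu)\cup\{1\}\subset G$, and write $g\preceq g'$ if $g^{-1}g'\in P$. The set $P$ contains $1$ and is closed under products and under conjugation. Consequently $\preceq$ is reflexive and transitive, and $g\preceq g'$ implies $f_1gf_2\preceq f_1g'f_2$, because $(f_1gf_2)^{-1}(f_1g'f_2)=f_2^{-1}(g^{-1}g')f_2$. Inequalities can be multiplied: if $g_1\preceq g_1'$ and $g_2\preceq g_2'$, then $g_1g_2\preceq g_1'g_2\preceq g_1'g_2'$. There is no need to count factors along the way, since $\varepsilon$ does it: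
\begin{equation}\label{eq:count}
\text{every } g\in P \text{ is a product of exactly } \varepsilon(g) \text{ conjugates of } \mu .
\end{equation}

Fix $a,b$ with $aq+bp=1$ and put $u=x^a$, $v=y^b$. Then
\[
\mu=uv,\qquad u^p=h^a,\qquad v^q=h^b .
\]
Both $uv=\mu$ and $vu=u^{-1}\mu u$ lie in $P$, which says that $u^{-1}\preceq v$ and $v^{-1}\preceq u$. Multiplying $j$ copies gives
\begin{equation}\label{eq:moves}
u^{-j}\preceq v^j,\qquad v^{-j}\preceq u^j\qquad(j\ge0).
\end{equation}
By \eqref{eq:d}, $\mu^m\lambda^n\in P$ if and only if $\mu^d\preceq h^n$. So we look for inequalities $\mu^d\preceq h^n$ with $d$ as large as possible. Proposition~\ref{prop:action} and Lemma~\ref{lem:criterion} exclude them for $n(p+q)<d<npq$.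

\begin{example}[slopes $r\ge pq$]\label{ex:pq}
Taking $j=pq$ in \eqref{eq:moves} gives $1\preceq u^{pq}v^{pq}=h^{aq+bp}=h$. So $\mu^{pq}\lambda=h$ is a product of $pq$ conjugates of $\mu$, and the argument of Section~\ref{sec:intro} handles all $r\ge pq$. At $r=pq$ the surgered group is $G/\langle h\rangle=\mathbb Z/p\mathbb Z*\mathbb Z/q\mathbb Z$. There $u$ and $v$ are non-trivial elements of the two factors, since $p\nmid a$ and $q\nmid b$, so $\mu=uv$ has infinite order: it is a generalized torsion element that is not torsion.
\end{example}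

This is the inequality with $d=0$. To raise $d$ one uses \eqref{eq:moves} sparingly, inside the alternating word $(uv)^d$.

\begin{example}[the trefoil]\label{ex:trefoil-words}
Let $(p,q)=(2,3)$ and $(a,b)=(1,-1)$, so that $u^2=h$ and $v^3=h^{-1}$. A single letter $u$ can be traded for a letter $v$, since $u=hu^{-1}\preceq hv$. Between two letters $v$ this completes a cube: $vuv\preceq hv^3=1$. Hence
\[
\mu^4=u\,(vuv)\,u\,(vuv)\preceq u^2=h .
\]
So $\mu^2\lambda=h\mu^{-4}$ is a product of two conjugates of $\mu$, which settles the slope $2$. Squaring gives $\mu^8\preceq h^2$, but the slope $\frac32$ requires $\mu^9\preceq h^2$. Nesting one level deeper gains the extra factor: $uvuvu=u(vuv)u\preceq h$, and therefore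
\[
\mu^9=(uvuvu\cdot v)^3\preceq(hv)^3=h^2 .
\]
\end{example}

In these computations a subword is replaced by a power of the letter that surrounds it, until that letter occurs $p$ times (for $u$) or $q$ times (for $v$) and turns into a power of $h$. The nesting of subwords forms a tree. A black vertex records one use of $u^p=h^a$, a white vertex one use of $v^q=h^b$, and an edge of weight $w$ one use of \eqref{eq:moves} with $j=w-1$. Figure~\ref{fig:trees} shows the trees behind Example~\ref{ex:trefoil-words}.

\subsection{Weighted trees}

\begin{definition}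
Let $N\ge1$. A \emph{tree of type $N$} is a finite tree with $Nq$ black and $Np$ white vertices, in which each edge joins a black to a white vertex and carries a positive integer weight, such that the weights at each black vertex sum to $p$ and the weights at each white vertex sum to $q$.
\end{definition}

The numbers of vertices have to be in this proportion: the total weight is both $p$ times the number of black vertices and $q$ times the number of white ones. A tree of type $N$ has $N(p+q)$ vertices, hence $N(p+q)-1$ edges.

\begin{figure}[ht]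
\centering
\begin{tikzpicture}[scale=1.05,every node/.style={font=\small}]
\draw (0,0)--node[above]{$2$}(1,0)--node[above]{$1$}(2,0)--node[above]{$1$}(3,0)--node[above]{$2$}(4,0);
\draw (5.6,0)--node[above left]{$1$}(6.6,0.9)--node[above]{$1$}(7.6,0.9)--node[above]{$2$}(8.6,0.9);
\draw (5.6,0)--node[above,pos=0.7]{$1$}(6.6,0)--node[above]{$1$}(7.6,0)--node[above]{$2$}(8.6,0);
\draw (5.6,0)--node[below left]{$1$}(6.6,-0.9)--node[above]{$1$}(7.6,-0.9)--node[above]{$2$}(8.6,-0.9);
\fill (0,0) circle (2.6pt) (2,0) circle (2.6pt) (4,0) circle (2.6pt)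
 (6.6,0.9) circle (2.6pt) (8.6,0.9) circle (2.6pt) (6.6,0) circle (2.6pt)
 (8.6,0) circle (2.6pt) (6.6,-0.9) circle (2.6pt) (8.6,-0.9) circle (2.6pt);
\filldraw[fill=white] (1,0) circle (2.6pt) (3,0) circle (2.6pt) (5.6,0) circle (2.6pt)
 (7.6,0.9) circle (2.6pt) (7.6,0) circle (2.6pt) (7.6,-0.9) circle (2.6pt);
\end{tikzpicture}
\caption{Trees of type $1$ (left) and type $2$ (right) for $(p,q)=(2,3)$. The edge weights sum to $2$ at each black vertex and to $3$ at each white vertex. The trees have $4$ and $9$ edges, and they encode the inequalities $\mu^4\preceq h$ and $\mu^9\preceq h^2$ in the trefoil group.}\label{fig:trees}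
\end{figure}

Let $CD$ be an edge of a tree of type $N$. The \emph{branch at $C$ away from $D$} is the component $\mathcal B$ containing $C$ that remains when the edge $CD$ is deleted. Let $e(\mathcal B)$ be its number of edges, and let $z(\mathcal B)$ be $a$ times its number of black vertices plus $b$ times its number of white vertices.

\begin{lemma}\label{lem:branch}
Let $CD$ be an edge of weight $w$ in a tree of type $N$, and let $\mathcal B$ be the branch at $C$ away from $D$. Then
\[
(uv)^{e(\mathcal B)}u\preceq h^{z(\mathcal B)}u^{1-w}\quad\text{if $C$ is black},\qquad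
(vu)^{e(\mathcal B)}v\preceq h^{z(\mathcal B)}v^{1-w}\quad\text{if $C$ is white}.
\]
\end{lemma}

\begin{proof}
We use induction on $e(\mathcal B)$. Let $C_1,\dots,C_s$ with $s\ge0$ be the neighbors of $C$ other than $D$, let $w_i$ be the weight of $CC_i$, and let $\mathcal B_i$ be the branch at $C_i$ away from $C$, with $e_i=e(\mathcal B_i)$ and $z_i=z(\mathcal B_i)$. The branch $\mathcal B$ consists of $C$, the edges $CC_i$ and the disjoint branches $\mathcal B_i$, so $e(\mathcal B)=\sum_i(e_i+1)$ and each $e_i$ is smaller than $e(\mathcal B)$.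

Let $C$ be black. Then the $C_i$ are white, $\sum_iw_i=p-w$ and $z(\mathcal B)=a+\sum_iz_i$. The induction hypothesis and \eqref{eq:moves} give $(vu)^{e_i}v\preceq h^{z_i}v^{1-w_i}\preceq h^{z_i}u^{w_i-1}$. Multiplying on the left by $u$ yields
\[
(uv)^{e_i+1}=u\,(vu)^{e_i}v\preceq h^{z_i}u^{w_i}.
\]
Multiply these inequalities for $i=1,\dots,s$, and then multiply on the right by $u$:
\[
(uv)^{e(\mathcal B)}u\preceq h^{z(\mathcal B)-a}\,u^{p-w+1}=h^{z(\mathcal B)}u^{1-w}.
\]
For $s=0$, the start of the induction, we have $w=p$ and this is the equality $u=h^au^{1-p}$.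

Let $C$ be white. Then $\sum_iw_i=q-w$ and $z(\mathcal B)=b+\sum_iz_i$. Now $(uv)^{e_i}u\preceq h^{z_i}u^{1-w_i}\preceq h^{z_i}v^{w_i-1}$, so $(vu)^{e_i+1}\preceq h^{z_i}v^{w_i}$, and the product gives $(vu)^{e(\mathcal B)}v\preceq h^{z(\mathcal B)-b}v^{q-w+1}=h^{z(\mathcal B)}v^{1-w}$.
\end{proof}

Deleting an edge leaves two branches, which together contain all $Nq$ black vertices, all $Np$ white vertices and all edges but one. Since $aNq+bNp=N$, Lemma~\ref{lem:branch} applied to both ends of the edge gives the following.

\begin{corollary}\label{cor:cut}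
Suppose that a tree of type $N$ has an edge of weight $t+1$, where $t\ge0$. Then there are integers $i,j\ge0$ and $z,z'$ with $i+j=N(p+q)-2$ and $z+z'=N$ such that
\[
(uv)^iu\preceq h^zu^{-t},\qquad(vu)^jv\preceq h^{z'}v^{-t}.
\]
\end{corollary}

We shall need edges of weight $1$ in trees of every type and an edge of larger weight in a tree of type $1$.

\begin{lemma}\label{lem:trees}
There is a tree of type $1$ that has both an edge of weight $1$ and an edge of weight at least $2$. For every $N\ge1$ there is a tree of type $N$ with an edge of weight $1$.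
\end{lemma}

\begin{proof}
\emph{Type $1$.} Subdivide $[0,pq]$ in two ways. The black vertices are the intervals $[(i-1)p,ip]$ for $1\le i\le q$, and the white vertices are the intervals $[(j-1)q,jq]$ for $1\le j\le p$. Join a black and a white interval when they overlap in positive length, and let the weight be that length. The overlaps partition each interval, so the weights sum to $p$ and to $q$ as required. Call the multiples of $p$ or of $q$ in $(0,pq)$ \emph{cut points}. There are $(q-1)+(p-1)$ of them, all distinct because $p$ and $q$ are coprime, and they cut $[0,pq]$ into $p+q-1$ pieces. Each piece lies in exactly one black and one white interval. Conversely, an overlap has no cut point in its interior and ends at cut points or at $0$, $pq$, so it is a piece. Thus the edges correspond to the pieces. At a cut point only one of the two subdivisions passes to its next interval, so consecutive edges share a vertex, and the graph is connected. A connected graph with $p+q$ vertices and $p+q-1$ edges is a tree; call it $\mathcal T_1$.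

Choose $i$ with $1\le i\le q-1$ and $ip\equiv1\pmod q$, say $ip=jq+1$. Then $j\ge1$ because $ip\ge2$, so $jq$ and $ip$ are cut points at distance $1$, and they bound an edge of weight $1$. The total weight $pq$ exceeds the number $p+q-1$ of edges because $(p-1)(q-1)>0$, so some edge has weight at least $2$.

\emph{From type $N$ to type $N+1$.} Let $\mathcal T_N$ be a tree of type $N$ with an edge $BW$ of weight $1$, and let $B'W'$ be an edge of weight at least $2$ in a disjoint copy of $\mathcal T_1$, with $B,B'$ black. Delete $BW$, lower the weight of $B'W'$ by $1$, and add edges $BW'$ and $B'W$ of weight $1$. Each of the four vertices loses $1$ and gains $1$, so the sums are unchanged, and all weights remain positive. Deleting $BW$ splits $\mathcal T_N$ into two trees, each of which is attached to $\mathcal T_1$ by exactly one new edge, so the result is a tree. It is of type $N+1$ and has an edge of weight $1$.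
\end{proof}

For $(p,q)=(2,3)$ the cut points are $2,3,4$, and $\mathcal T_1$ is the left tree of Figure~\ref{fig:trees}. One step of the induction, with $BW$ the second edge from the left and $B'W'$ the first, produces the right tree.

\begin{proposition}\label{prop:above}
For every $N\ge1$ we have $\mu^{N(p+q)-1}\preceq h^N$. Consequently, if $m$ and $n\ge1$ are integers with $m>n(pq-p-q)$, then $\mu^m\lambda^n$ is a product of $m$ conjugates of $\mu$ in $G$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:trees}, Corollary~\ref{cor:cut} applies with $t=0$. Multiplying its two inequalities gives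
\[
\mu^{N(p+q)-1}=\mu^{i+j+1}=(uv)^iu\cdot(vu)^jv\preceq h^{z+z'}=h^N .
\]
If $m>n(pq-p-q)$, then $d=pqn-m\le n(p+q)-1$. As $\mu\in P$, we get $\mu^d\preceq\mu^{n(p+q)-1}\preceq h^n$, so $\mu^m\lambda^n=\mu^{-d}h^n\in P$. By \eqref{eq:count} it is a product of $\varepsilon(\mu^m\lambda^n)=m$ conjugates of $\mu$.
\end{proof}

\subsection{The slope $pq-p-q$}

At the threshold the relation is $\mu^{p+q}=h$, and Proposition~\ref{prop:above} falls short by one factor, because a tree has one edge fewer than it has vertices. The missing inequality $\mu^{p+q}\preceq h$ is false for the trefoil: by \eqref{eq:count} it would make $\mu\lambda$ a conjugate of $\mu$, so $\mu$ would be trivial in $\pi_1(T_{2,3}(1))$, contrary to Lemma~\ref{lem:nontrivial} below. An edge of weight at least $2$ gives the inequality up to a commutator instead, and in two ways whose errors cancel.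

For the trefoil, Example~\ref{ex:trefoil-words} gives $u=hu^{-1}$ and $(vu)^3v=v(uvuvu)v\preceq hv^2=v^{-1}$, so $\mu^5=u\cdot(vu)^3v\cdot uv\preceq h\,u^{-1}v^{-1}uv$. This is the cut at the leftmost edge in Figure~\ref{fig:trees}. The general proof uses it together with a second factorization, in which the two branches appear in the opposite order.

\begin{proposition}\label{prop:threshold}
Let $m=pq-p-q$. In $\pi_1(T_{p,q}(m))$ the identity is a product of $2m$ conjugates of $\mu$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:trees}, Corollary~\ref{cor:cut} applies with $N=1$ and some $t\ge1$, so $i+j=p+q-2$ and $z+z'=1$. Since $t-1\ge0$, \eqref{eq:moves} gives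
\[
u^{-t}v^{-t}=u^{-1}u^{-(t-1)}v^{-t}\preceq u^{-1}v^{t-1}v^{-t}=u^{-1}v^{-1},
\]
\[
v^{-t}u^{-t}=v^{-1}v^{-(t-1)}u^{-t}\preceq v^{-1}u^{t-1}u^{-t}=v^{-1}u^{-1}.
\]
We factor $\mu^{p+q}=(uv)^{i+j+2}$ in two ways:
\[
\mu^{p+q}=(uv)^iu\cdot(vu)^jv\cdot uv\preceq h\,u^{-t}v^{-t}\,uv\preceq hc,\qquad c=u^{-1}v^{-1}uv,
\]
\[
\mu^{p+q}=u\cdot(vu)^jv\cdot(uv)^iu\cdot v\preceq h\,u\,v^{-t}u^{-t}\,v\preceq hc',\qquad c'=uv^{-1}u^{-1}v .
\]
So $\mu^{-(p+q)}hc$ and $\mu^{-(p+q)}hc'$ lie in $P$. Since $\varepsilon(c)=\varepsilon(c')=0$, each is a product of $pq-(p+q)=m$ conjugates of $\mu$ by \eqref{eq:count}. In $\pi_1(T_{p,q}(m))$ we have $\mu^{p+q}=h$, so there $c$ and $c'$ are themselves products of $m$ conjugates of $\mu$. Now $c^{-1}=v^{-1}u^{-1}vu=u^{-1}c'u$ is a conjugate of $c'$, hence also a product of $m$ conjugates of $\mu$. Therefore $1=c\,c^{-1}$ is a product of $2m$ conjugates of $\mu$.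
\end{proof}

\subsection{Completion of the proof}

The definition of a generalized torsion element requires $\mu\neq1$. Homology shows this for all slopes in question but one.

\begin{lemma}\label{lem:nontrivial}
If $r\in\mathbb Q$ and $r\ge pq-p-q$, then $\mu\ne1$ in $\pi_1(T_{p,q}(r))$.
\end{lemma}

\begin{proof}
Write $r=m/n$ in lowest terms, so $m\ge n(pq-p-q)\geq 1$. If $m\ge2$, then $\mu$ generates the non-zero group $H_1(T_{p,q}(r))=\mathbb Z/m\mathbb Z$. If $m=1$, then $n=1$ and $(p-1)(q-1)=2$, so $\{p,q\}=\{2,3\}$, $d=5$, and the relation is $\mu^5=h$. Let $(p,q)=(2,3)$, so $\mu=xy^{-1}$. The assignment $x\mapsto(12)(34)$, $y^{-1}\mapsto(135)$ sends both $x^2$ and $y^3$ to $1$, so it defines a homomorphism $G\to A_5$ with $h\mapsto1$. It sends $\mu$ to $(12)(34)(135)=(14352)$, composing from right to left. This is a $5$-cycle, so the homomorphism kills $h\mu^{-5}$, factors through the surgered group, and does not kill $\mu$. For $(p,q)=(3,2)$ we have $\mu=x^{-1}y$, and $x^{-1}\mapsto(135)$, $y\mapsto(12)(34)$ sends $\mu$ to a conjugate of the same $5$-cycle.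
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:torus}]
If $r<pq-p-q$, then $\mu$ is not a generalized torsion element by Corollary~\ref{cor:below}. Let $r=m/n\ge pq-p-q$ in lowest terms. Then $m\geq 1$, and $\mu\neq1$ in $\pi_1(T_{p,q}(r))$ by Lemma~\ref{lem:nontrivial}. If $r=pq-p-q$, then $1\in C^+(\mu)$ by Proposition~\ref{prop:threshold}. If $r>pq-p-q$, then by Proposition~\ref{prop:above} the element $\mu^m\lambda^n$ is a product of $m$ conjugates of $\mu$ in $G$, and it is trivial in $\pi_1(T_{p,q}(r))$, so again $1\in C^+(\mu)$. A product of $k\ge1$ conjugates of $\mu$ maps to the class of $k$ in $H_1(T_{p,q}(r))=\mathbb Z/m\mathbb Z$; if the product is trivial, then $m$ divides $k$, so $k\ge m$. The statement for $T_{p,-q}$ follows from the isomorphism for mirror images in Section~\ref{sec:group}.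
\end{proof}

\begin{thebibliography}{9}

\bibitem{BZ} Burde and Zieschang, \emph{Knots}.

\bibitem{IMT} Tetsuya Ito, Kimihiko Motegi and Masakazu Teragaito, \emph{Generalized torsion and Dehn filling}, arXiv:2009.00152 (2020).

\end{thebibliography}
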